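# Lyapunov feasibility, Horn's theorem, and matrices with more than one non-zero entry per column

## A diagonal identity that does not see an orthogonal factor

Let $D$ be a positive diagonal $k\times k$ matrix, $W$ a diagonal matrix with entries in $(0,1]$, and $O$ any real orthogonal matrix. Put
$$A=D^{-1/2}\,(OW)\,D^{1/2}.$$
Then
$$A^TDA=D^{1/2}WO^T\,D^{-1/2}DD^{-1/2}\,OWD^{1/2}=D^{1/2}W^2D^{1/2}=W^2D. \tag{1}$$
The orthogonal factor has disappeared from the right side. It has not disappeared from $A$: the eigenvalues of $A$ are those of $OW$, and these move with $O$. So we may fix two diagonal matrices, $D$ and $W^2D$, keep the relation $A^TDA=W^2D$, and still move the spectrum of $A$ around.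

Here is a $2\times2$ case. With $O=I$ the eigenvalues of $OW$ are $w_1,w_2$. With $O=\begin{pmatrix}0&1\\1&0\end{pmatrix}$ we get $OW=\begin{pmatrix}0&w_2\\w_1&0\end{pmatrix}$, whose eigenvalues are $\pm\sqrt{w_1w_2}$. Take
$$D=\mathrm{diag}\left(\tfrac{137}2,\,136\right),\qquad W^2=\mathrm{diag}\left(\tfrac{17}{137},\,\tfrac{137}{272}\right).$$
The $(1,2)$ entry of $A$ is $d_1^{-1/2}w_2d_2^{1/2}$, with square $\frac2{137}\cdot\frac{137}{272}\cdot136=1$. The $(2,1)$ entry is $d_2^{-1/2}w_1d_1^{1/2}$, with square $\frac1{136}\cdot\frac{17}{137}\cdot\frac{137}2=\frac1{16}$. So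
$$A=\begin{pmatrix}0&1\\\tfrac14&0\end{pmatrix},\qquad A^TDA=\mathrm{diag}\left(\tfrac{136}{16},\tfrac{137}2\right)=\mathrm{diag}\left(\tfrac{17}2,\tfrac{137}2\right)=W^2D, \tag{2}$$
and $A$ has eigenvalues $\tfrac12$ and $-\tfrac12$.

The identity (1) is a machine for solving a Lyapunov equation. Suppose $D=I+C^TC$ and $W^2D=I+C^TSC$ for some matrix $C$ and some diagonal $S$, and suppose $A=RBR^{-1}$ with $B$ diagonal. Multiply $A^T(I+C^TC)A=I+C^TSC$ by $R^T$ on the left and by $R$ on the right, and use $AR=RB$. With $J=R^TR$ and $\Gamma=CR$ this becomes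
$$B(J+\Gamma^T\Gamma)B=J+\Gamma^TS\Gamma,$$
with $J\succ0$ for free. This is the constraint in the optimization problem that we now state.

## The trace problem and the one-entry-per-column conjecture

Let $k,n\ge1$. Fix real diagonal matrices $B=\mathrm{diag}(b_1,\dots,b_k)$ with $|b_i|<1$ for all $i$, and $H=\mathrm{diag}(h_1,\dots,h_n)$. For $\Gamma\in\mathbb R^{n\times k}$ and a diagonal $\Pi=\mathrm{diag}(\pi_1,\dots,\pi_n)\succeq0$, let $J\in\mathbb R^{k\times k}$ be the solution of
$$J=BJB-\Gamma^T(I+H\Pi H)^{-1}\Gamma+B\Gamma^T\Gamma B. \tag{$\ast$}$$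
Throughout put
$$s_l=\frac1{1+h_l^2\pi_l}\in(0,1],\qquad S=\mathrm{diag}(s_1,\dots,s_n)=(I+H\Pi H)^{-1}.$$
Since $B$ and $S$ are diagonal, $(\ast)$ can be read entry by entry:
$$(1-b_ib_j)\,J_{ij}=\sum_{l=1}^n\Gamma_{li}\Gamma_{lj}\,(b_ib_j-s_l). \tag{3}$$
As $|b_i|<1$, we have $b_ib_j\ne1$, so (3) determines $J$ uniquely, and $J$ is symmetric. In matrix form,
$$J+\Gamma^TS\Gamma=B(J+\Gamma^T\Gamma)B. \tag{4}$$

**Definition (feasible).** A triple $(\Pi,J,\Gamma)$ is feasible if $\Pi\succeq0$ is diagonal, $(\ast)$ holds and $J\succ0$. An instance $(B,H)$ is feasible if it has a feasible triple.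

The problem is to find the infimum of $\operatorname{Tr}(\Pi)$ over feasible triples. I call a row index $l$ of $\Gamma$ a *channel*. In the paper of Barron Han, Oron Sabag, Victoria Kostina and Babak Hassibi, "Coded Kalman Filtering over MIMO Gaussian Channels with Feedback", arXiv:2406.17196 (2024), the following appears.

**Conjecture (Lyapunov positivity).** For a feasible problem instance (given $B,H$), there exists an optimal solution $\Gamma^*$ to the above problem that has exactly one non-zero entry per column.

One word needs care. Take $k=n=1$, $b_1=\frac12$, $h_1=1$. Then (3) says $\frac34J=\Gamma^2\left(\frac14-\frac1{1+\pi}\right)$, so the feasible triples are exactly those with $\Gamma\ne0$ and $\pi>3$. The infimum is $3$ and is not attained, because $J\succ0$ is a strict constraint. So "there exists an optimal solution with exactly one non-zero entry per column" means: the infimum of $\operatorname{Tr}(\Pi)$ over all feasible triples equals the infimum over those feasible triples whose $\Gamma$ has exactly one non-zero entry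 in each column. I call the second number the *restricted infimum*, and I call the equality of the two numbers *the conclusion of the conjecture*.

The conjecture is false. Beyond a counterexample, we shall describe exactly which $\Pi$ are feasible when the $b_i$ are distinct, and decide from this when the conclusion holds.

**Dictionary.** Let $\Pi\succeq0$ be diagonal.

(a) If $R\in\mathbb R^{k\times k}$ is invertible, $C\in\mathbb R^{n\times k}$, and $A=RBR^{-1}$ satisfies
$$A^T(I+C^TC)A=I+C^TSC, \tag{5}$$
then $(\Pi,\,R^TR,\,CR)$ is feasible.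

(b) If $(\Pi,J,\Gamma)$ is feasible, then $A=J^{1/2}BJ^{-1/2}$ and $C=\Gamma J^{-1/2}$ satisfy (5).

*Proof.* Part (a) is the computation at the end of the previous section: it produces (4), which is $(\ast)$, and $R^TR\succ0$. For (b), multiply (4) on both sides by $J^{-1/2}$. The left side becomes $I+C^TSC$. The right side becomes $J^{-1/2}BJ^{1/2}(I+C^TC)J^{1/2}BJ^{-1/2}=A^T(I+C^TC)A$. $\square$

So the problem asks for which $S$ the equation (5) is solvable with $A$ similar to $B$ over the reals.

## One channel, equal $b_i$, and the naive pruning of $\Gamma$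

**One channel, one index.** For $k=n=1$, (3) gives $J>0$ iff $\Gamma\neq0$ and $s<b^2$.

**One channel, two indices.** Let $n=1$, $k=2$, $\Gamma=(\gamma,\delta)$. Since $J_{ii}>0$ is needed, both entries are non-zero. Write
$$\frac{b_ib_j-s}{1-b_ib_j}=-1+\frac{1-s}{1-b_ib_j}=-1+(1-s)K_{ij},\qquad K_{ij}=\frac1{1-b_ib_j}.$$
Then
$$\frac{\det J}{\gamma^2\delta^2}=(1-s)^2\det K-(1-s)(K_{11}+K_{22}-2K_{12}).$$
Let $N=(1-b_1^2)(1-b_2^2)(1-b_1b_2)$. Since $(1-b_1b_2)^2-(1-b_1^2)(1-b_2^2)=(b_1-b_2)^2$, we have $\det K=\frac{(b_1-b_2)^2}{N(1-b_1b_2)}$. Also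
$$(2-b_1^2-b_2^2)(1-b_1b_2)-2(1-b_1^2)(1-b_2^2)=(b_1-b_2)^2(1+b_1b_2),$$
so $K_{11}+K_{22}-2K_{12}=\frac{(b_1-b_2)^2(1+b_1b_2)}{N}$. Hence
$$\frac{\det J}{\gamma^2\delta^2}=\frac{(1-s)(b_1-b_2)^2}{N(1-b_1b_2)}\Big[(1-s)-(1-b_1^2b_2^2)\Big]=\frac{(1-s)(b_1-b_2)^2\,(b_1^2b_2^2-s)}{N(1-b_1b_2)}.$$
So $J\succ0$ iff $\gamma,\delta\ne0$, $b_1\ne b_2$ and $s<b_1^2b_2^2$ (the last condition implies $s<b_1^2$, hence $J_{11}>0$).

Products suggest logarithms. Put
$$x_l=-\log s_l=\log(1+h_l^2\pi_l)\ge0,\qquad \beta_i=-\log b_i^2>0\quad(b_i\ne0).$$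
A channel supplies $x_l$, an index demands $\beta_i$, and one channel serves indices $1$ and $2$ iff $x>\beta_1+\beta_2$ (and $b_1\neq b_2$).

**Two cases where the conclusion holds.** *If $n=1$, or $B=bI$ (in particular if $k=1$), the conclusion of the conjecture holds for every $H$ for which the instance is feasible.* This will be part 1 of Theorem D.

*Proof.* Let $n=1$. By (3), $(1-b_i^2)J_{ii}=\Gamma_{1i}^2(b_i^2-s_1)$, so $J_{ii}>0$ forces $\Gamma_{1i}\neq0$ for every $i$. Every feasible $\Gamma$ already has exactly one non-zero entry per column.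

Let $B=bI$, and let $\gamma_l^T$ be row $l$ of $\Gamma$. Then (3) says
$$J=\sum_l\frac{b^2-s_l}{1-b^2}\,\gamma_l\gamma_l^T.$$
If fewer than $k$ indices had $s_l<b^2$, some $v\ne0$ would be orthogonal to all the corresponding $\gamma_l$, and then $v^TJv\le0$. So at least $k$ indices have $s_l<b^2$. Put a single entry $1$ in each column, using $k$ distinct such rows. By (3) the new $J$ is diagonal with positive entries $\frac{b^2-s_l}{1-b^2}$. The matrix $\Pi$ has not changed, so the two infima agree. $\square$

This suggests a proof of the whole conjecture: given a feasible $\Gamma$, discard the rows that contribute negatively and thin out the others. For $B=bI$ it works because the coefficient $\frac{b^2-s_l}{1-b^2}$ of $\gamma_l\gamma_l^T$ does not depend on $(i,j)$, so each row contributes a semidefinite matrix of one sign. For unequal $b_i$ row $l$ contributes the matrix with entries $\Gamma_{li}\Gamma_{lj}\frac{b_ib_j-s_l}{1-b_ib_j}$, which can be indefinite, and a row with negative diagonal contributions may repair an off-diagonal entry.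 The next section shows that this happens.

## A counterexample with $k=n=2$

**Instance.** $B=\mathrm{diag}(\frac12,-\frac12)$, $H=\mathrm{diag}(2,1)$.

**Step 1: a feasible triple with trace 3.** Take $\Pi=\mathrm{diag}(2,1)$, so $s_1=\frac19$, $s_2=\frac12$. Take $C=\mathrm{diag}\left(\sqrt{135/2},\sqrt{135}\right)$. Then
$$I+C^TC=\mathrm{diag}\left(\tfrac{137}2,136\right),\qquad I+C^TSC=\mathrm{diag}\left(1+\tfrac{15}2,\,1+\tfrac{135}2\right)=\mathrm{diag}\left(\tfrac{17}2,\tfrac{137}2\right).$$
By (2), $A=\begin{pmatrix}0&1\\1/4&0\end{pmatrix}$ satisfies (5). Its eigenvectors for $\frac12$ and $-\frac12$ are $(2,1)^T$ and $(2,-1)^T$. Take $R=\frac1{\sqrt{270}}\begin{pmatrix}2&2\\1&-1\end{pmatrix}$. The dictionary gives the feasible triple with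
$$\Gamma=CR=\begin{pmatrix}1&1\\\tfrac1{\sqrt2}&-\tfrac1{\sqrt2}\end{pmatrix},\qquad J=R^TR=\frac1{270}\begin{pmatrix}5&3\\3&5\end{pmatrix}=\begin{pmatrix}\tfrac1{54}&\tfrac1{90}\\\tfrac1{90}&\tfrac1{54}\end{pmatrix}\succ0.$$

The same can be checked directly from (3). For $i=1,2$,
$$\tfrac34J_{ii}=\left(\tfrac14-\tfrac19\right)+\tfrac12\left(\tfrac14-\tfrac12\right)=\tfrac5{36}-\tfrac18=\tfrac1{72},$$
$$\tfrac54J_{12}=\left(-\tfrac14-\tfrac19\right)-\tfrac12\left(-\tfrac14-\tfrac12\right)=-\tfrac{13}{36}+\tfrac38=\tfrac1{72}.$$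
So the infimum over all feasible triples is at most $3$.

Separating the two rows shows where pruning breaks:
$$J=\begin{pmatrix}\tfrac5{27}&-\tfrac{13}{45}\\-\tfrac{13}{45}&\tfrac5{27}\end{pmatrix}+\begin{pmatrix}-\tfrac16&\tfrac3{10}\\\tfrac3{10}&-\tfrac16\end{pmatrix}.$$
The first matrix is not positive definite, since $\frac{13}{45}>\frac5{27}$. The second has negative diagonal. Neither row can be discarded, yet the sum is positive definite.

**Step 2: one non-zero entry per column costs more than $\frac{15}4$.** Suppose the triple is feasible and $\Gamma$ has exactly one non-zero entry per column.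

*(a) Both entries $\gamma,\delta\ne0$ lie in the same row $l$.* Then $J_{11}=\gamma^2\frac{1/4-s_l}{3/4}$, $J_{22}=\delta^2\frac{1/4-s_l}{3/4}$, $J_{12}=-\gamma\delta\frac{1/4+s_l}{5/4}$. Positivity of $J_{11}$ gives $s_l<\frac14$. Positivity of $\det J$ then gives $5(\frac14-s_l)>3(\frac14+s_l)$, i.e. $s_l<\frac1{16}$. Hence $h_l^2\pi_l>15$, and since $h_l^2\le4$, $\operatorname{Tr}\Pi\ge\pi_l>15/h_l^2\ge\frac{15}4$.

*(b) The entries lie in different rows.* Each row $l$ contains the only non-zero entry of some column $i$, so $J_{ii}>0$ gives $s_l<\frac14$, that is, $h_l^2\pi_l>3$ for $l=1,2$. So $4\pi_1>3$ and $\pi_2>3$, and $\operatorname{Tr}\Pi>\frac34+3=\frac{15}4$.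

The infimum is at most $3$ and the restricted infimum is at least $\frac{15}4$. **The conjecture is false.** $\blacksquare$

In logarithmic terms, both demands are $\log4$, and the supplies $x=(\log9,\log2)$ are feasible together although the second channel cannot serve either index alone. Demands can be split between channels. The next three sections find out how far.

## Necessary inequalities from determinants

Write $x_{[1]}\ge\dots\ge x_{[n]}$ for the decreasing rearrangement of $x$, and $x_{[j]}=0$ for $j>n$. (For $x=(1,3,2)$ it is $3,2,1$.) When all $b_i\ne0$, order indices so that $\beta_1\ge\dots\ge\beta_k$, i.e. $|b_1|\le\dots\le|b_k|$, and let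
$$F(m)=\sum_{i\le m}\beta_i,\qquad T=F(k).$$

Total supply exceeding total demand is not enough. Let $k=n=2$, $B=\mathrm{diag}(\frac14,\frac12)$ and $s_1=s_2=\frac2{17}$. The total supply is $\log\frac{289}4>\log64=T$. But $\frac{15}{16}J_{11}=\sum_l\Gamma_{l1}^2(\frac1{16}-\frac2{17})\le0$. The largest supply must exceed the largest demand. The general condition is as follows.

**Lemma 1 (necessity, any $B$).** If $(\Pi,J,\Gamma)$ is feasible, then all $b_i\ne0$, and $\sum_{j\le m}x_{[j]}>F(m)$ for $m=1,\dots,k$.

**Step 1: reduction to $m=k$.** The left side of (4) is $\succ0$, so $\det B\ne0$ and all $b_i\ne0$. Let $I\subseteq\{1,\dots,k\}$. Since $B$ is diagonal, the principal submatrix of (4) on $I$ is the same equation for $B_I$, $J_I$ and the columns $\Gamma_I$, and $J_I\succ0$. So $(\Pi,J_I,\Gamma_I)$ is feasible for $(B_I,H)$. With $I=\{1,\dots,m\}$, the inequality for $m$ is the top inequality of a problem with $m$ indices. It suffices to treat $m=k$.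

**Step 2: take determinants in the dictionary.** With $C=\Gamma J^{-1/2}$ and $A=J^{1/2}BJ^{-1/2}$, (5) gives
$$\det(I+C^TSC)=\det(B)^2\det(I+C^TC). \tag{6}$$

**Step 3: compare the two determinants.** Recall $\det(I+XY)=\det(I+YX)$, and $\det(I+M)=\sum_R\det M_R$, the sum running over all principal minors, with the value $1$ for $R=\emptyset$. Let $q=\min(k,n)$ and let $\sigma$ be the product of the $q$ smallest $s_l$. Then
$$\det(I+C^TSC)=\det(I+S^{1/2}CC^TS^{1/2})=\sum_{R\subseteq\{1,\dots,n\}}\Big(\prod_{l\in R}s_l\Big)\det(CC^T)_R.$$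
All minors $\det(CC^T)_R$ are $\ge0$, and those with $|R|>q$ vanish because $\operatorname{rank}CC^T\le q$. For $|R|\le q$ we have $\prod_{l\in R}s_l\ge\sigma$, because all $s_l\le1$. So
$$\det(I+C^TSC)\ge\sigma\sum_R\det(CC^T)_R=\sigma\det(I+C^TC),$$
and the inequality is strict if $\sigma<1$, because the term $R=\emptyset$ is $1$ on the left and $\sigma$ on the right.

**Step 4: conclude.** Compare with (6). If $\sigma<1$, then $\sigma<\det(B)^2$. If $\sigma=1$, then $\det(B)^2\ge1$, contradicting $|b_i|<1$. So always $\sigma<\prod_ib_i^2$. Taking $-\log$ gives $\sum_{j\le q}x_{[j]}>T$. Since $x_{[j]}=0$ for $j>n$, this is $\sum_{j\le k}x_{[j]}>T$. $\square$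

## Horn's theorem for real triangular matrices

To show that these inequalities suffice, we need orthogonal matrices $O$ for which $OW$ has a prescribed spectrum. The singular values of $OW$ are the diagonal entries of $W$, so we need matrices with prescribed eigenvalues and singular values.

**Lemma 2 (Horn's theorem, real case).** Let $w_1\ge\dots\ge w_k>0$ and let $a_1,\dots,a_k$ be real with $|a_1|\ge\dots\ge|a_k|>0$ and $\prod_{i\le m}|a_i|\le\prod_{i\le m}w_i$ for all $m$, with equality for $m=k$. Then there is a real upper triangular matrix with diagonal $a_1,\dots,a_k$ and singular values $w_1,\dots,w_k$.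

The proof is by induction on $k$. For $k=1$ take the matrix $(a_1)$; $|a_1|=w_1$. Let $k\ge2$.

**Step 1: place $|a_1|$ between two neighboring singular values.** We have $w_1\ge|a_1|$. The cases $m=k-1$ and $m=k$ give $w_k\le|a_k|\le|a_1|$. Let $j$ be the largest index $\le k-1$ with $w_j\ge|a_1|$. Then $w_{j+1}\le|a_1|$: by maximality if $j+1\le k-1$, and because $w_k\le|a_1|$ if $j+1=k$.

**Step 2: a $2\times2$ block that absorbs $w_j,w_{j+1}$.** Put
$$d=\frac{w_jw_{j+1}}{|a_1|},\qquad t^2=\frac{(w_j^2-a_1^2)(a_1^2-w_{j+1}^2)}{a_1^2}\ge0.$$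
From $w_{j+1}\le|a_1|\le w_j$ we get $d\in[w_{j+1},w_j]$. Expanding, $t^2=w_j^2+w_{j+1}^2-d^2-a_1^2$. So the matrix $\begin{pmatrix}a_1&t\\0&d\end{pmatrix}$ has sum of squared entries $w_j^2+w_{j+1}^2$ and $|\det|=w_jw_{j+1}$. The squares of the two singular values have this sum and the product $w_j^2w_{j+1}^2$, so the singular values are $w_j,w_{j+1}$.

For instance, $w=(1,\frac14)$ and $a_1=\frac12$ give $d=\frac12$, $t=\frac34$, and $\frac14+\frac9{16}+\frac14=\frac{17}{16}=1+\frac1{16}$.

**Step 3: the remaining data satisfy the hypotheses.** The sequence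
$$w'=(w_1,\dots,w_{j-1},d,w_{j+2},\dots,w_k)$$
is nonincreasing since $w_{j+1}\le d\le w_j$. Compare it with $(a_2,\dots,a_k)$. For $m\le j-1$,
$$\prod_{i\le m}w'_i=\prod_{i\le m}w_i\ge\prod_{i=1}^m|a_i|\ge\prod_{i=2}^{m+1}|a_i|,$$
the last step because $|a_1|\ge|a_{m+1}|$. For $j\le m\le k-1$,
$$\prod_{i\le m}w'_i=\frac1{|a_1|}\prod_{i\le m+1}w_i\ge\prod_{i=2}^{m+1}|a_i|,$$
with equality for $m=k-1$.

**Step 4: glue.** By induction there is a real upper triangular $A'$ with diagonal $a_2,\dots,a_k$ and singular values $w'$. Write $A'=P'\,\mathrm{diag}(d,\mathrm{rest})\,Q'$ with $P',Q'$ orthogonal, where "rest" lists the other $w'_i$. Let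
$$X=\begin{pmatrix}a_1&t\\0&d\end{pmatrix}\oplus\mathrm{diag}(\mathrm{rest}).$$
Its singular values are $w_1,\dots,w_k$ by Step 2. Below its first row, $X$ has zero first column and the block $\mathrm{diag}(d,\mathrm{rest})$. Hence
$$(1\oplus P')\,X\,(1\oplus Q')=\begin{pmatrix}a_1&*\\0&A'\end{pmatrix},$$
which is upper triangular with diagonal $a_1,\dots,a_k$ and has the singular values of $X$. $\square$

## The feasible $\Pi$ for distinct $b_i$

**Theorem A.** Let $b_1,\dots,b_k$ be non-zero and distinct. For a diagonal $\Pi\succeq0$ there exist $\Gamma,J$ with $(\Pi,J,\Gamma)$ feasible **iff**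
$$x_{[1]}+\dots+x_{[m]}>F(m)\qquad(m=1,\dots,k). \tag{7}$$
Equivalently, for each $m\le k$ the product of the $\min(m,n)$ largest numbers $1+h_l^2\pi_l$ exceeds $\prod_{i\le m}b_i^{-2}$.

Necessity is Lemma 1, and the second form is the exponential of (7). For sufficiency we use (1) and the dictionary. If $C$ has at most one non-zero entry $c$ in each row and column, then $D=I+C^TC$ and $I+C^TSC$ are diagonal, with ratio of the form $w^2=\frac{1+sc^2}{1+c^2}$. As $c^2$ runs through $[0,\infty)$, $w^2$ runs through $(s,1]$. With $w=e^{-\omega/2}$ this means $0\le\omega<x$. So a channel may deliver any amount $\omega$ strictly below its supply. The amounts delivered must satisfy Horn's conditions relative to $b$, and in particular must sum to exactly $T$. Assume (7).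

**Step 1: choose the delivered amounts $\omega$.** Since (7) consists of finitely many strict inequalities, there is $\varepsilon\in(0,1)$ with $(1-\varepsilon)\sum_{j\le m}x_{[j]}\ge F(m)$ for all $m\le k$. Put $y_j=(1-\varepsilon)x_{[j]}$ for $j\le k$, and let $r$ be the least index with $\sum_{j\le r}y_j\ge T$; it exists by the case $m=k$. Define
$$\omega_j=y_j\ (j<r),\qquad\omega_r=T-\sum_{j<r}y_j\in(0,y_r],\qquad\omega_j=0\ (j>r).$$
Then:

- $\omega$ is nonincreasing, since $y$ is and $\omega_r\le y_r$;
- $\sum_{j\le m}\omega_j\ge F(m)$ for all $m\le k$: for $m<r$ the sum is $\sum_{j\le m}y_j\ge F(m)$, for $m\ge r$ it is $T\ge F(m)$;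
- $\sum_{j\le k}\omega_j=T$;
- $0<\omega_j<x_{[j]}$ whenever $\omega_j\ne0$, because then $x_{[j]}>0$ and $\omega_j\le(1-\varepsilon)x_{[j]}$. In particular this forces $j\le n$.

Put $w_j=e^{-\omega_j/2}\in(0,1]$ and $W=\mathrm{diag}(w_1,\dots,w_k)$.

**Step 2: an orthogonal $O$ such that $OW$ has eigenvalues $b_1,\dots,b_k$.** The numbers $w_j$ are nondecreasing in $j$, as are the $|b_j|=e^{-\beta_j/2}$. For each $m$,
$$\sum_{j>k-m}\omega_j=T-\sum_{j\le k-m}\omega_j\le T-F(k-m)=\sum_{j>k-m}\beta_j,$$
with equality at $m=k$. So the product of the $m$ largest $w$'s is at least the product of the $m$ largest $|b|$'s, with equality at $m=k$. By Lemma 2, with both lists in decreasing order of modulus, there is a real triangular $A_0$ with eigenvalues $b_1,\dots,b_k$ and singular values $w_1,\dots,w_k$. Write $A_0=U_1WU_2^T$ with $U_1,U_2$ orthogonal. Then $U_2^TA_0U_2=OW$ with $O=U_2^TU_1$ orthogonal, and $OW$ is similar to $A_0$.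

**Step 3: a matrix $C$ that realizes $W$.** Let $l_1,\dots,l_n$ be the channels in order of decreasing $x$, so $x_{l_j}=x_{[j]}$. For $j\le\min(n,k)$ let row $l_j$ of $C\in\mathbb R^{n\times k}$ be $c_je_j^T$, where $c_j=0$ if $w_j=1$ and otherwise
$$c_j^2=\frac{1-w_j^2}{w_j^2-s_{l_j}}.$$
The denominator is positive because $\omega_j<x_{[j]}$ means $w_j^2>s_{l_j}$. All other rows are zero. Also set $c_j=0$ for $j>\min(n,k)$; for such $j\le k$ we have $j>n$, so $\omega_j=0$ and $w_j=1$. When $c_j\ne0$,
$$1+c_j^2=\frac{1-s_{l_j}}{w_j^2-s_{l_j}},\qquad1+s_{l_j}c_j^2=\frac{w_j^2(1-s_{l_j})}{w_j^2-s_{l_j}}=w_j^2(1+c_j^2).$$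
When $c_j=0$ we have $w_j=1$ and both diagonal entries are $1$. Hence
$$D:=I+C^TC=\mathrm{diag}(1+c_j^2),\qquad I+C^TSC=W^2D.$$

**Step 4: assemble.** Put $A=D^{-1/2}(OW)D^{1/2}$. By (1), $A^TDA=W^2D$, that is, $A^T(I+C^TC)A=I+C^TSC$, which is (5). The matrix $A$ is real with the distinct real eigenvalues $b_1,\dots,b_k$, so $A=RBR^{-1}$ with $R$ real and invertible. By the dictionary, $J=R^TR$ and $\Gamma=CR$ complete $\Pi$ to a feasible triple. $\square$

Distinctness is used only in the last step, to diagonalize $A$. The triangular matrix of the example in Lemma 2, with diagonal $\frac12,\frac12$ and $t=\frac34$, is not diagonalizable.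

## Assigning each index to a single channel

Now we describe what the restricted class can do. Let $\Gamma$ have exactly one non-zero entry in each column $i$, in row $f(i)$. This defines a map $f:\{1,\dots,k\}\to\{1,\dots,n\}$; put $S_l=f^{-1}(l)$.

**Proposition 3.** For given $f$ and $\Pi$, a feasible triple with such a $\Gamma$ exists iff all $b_i\ne0$, the $b_i$ ($i\in S_l$) are distinct for each $l$, and $x_l>\sum_{i\in S_l}\beta_i$ for each $l$ with $S_l\ne\emptyset$.

**Step 1: decouple the channels.** If $f(i)\ne f(j)$, no row has non-zero entries in both columns, so $J_{ij}=0$ by (3). Thus $J$ is block diagonal with blocks indexed by the non-empty $S_l$, and the block of $S_l$ is the solution of the problem with $n=1$, parameter $s_l$, and indices $S_l$.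

**Step 2: necessity.** Let the triple be feasible. Lemma 1 for one channel gives $b_i\ne0$ and, from its top inequality, $x_l>\sum_{i\in S_l}\beta_i$. If $b_i=b_j=b$ with $i\ne j$ in $S_l$, then by (3) the submatrix of $J$ on $\{i,j\}$ is
$$\frac{b^2-s_l}{1-b^2}\begin{pmatrix}\Gamma_{li}\\\Gamma_{lj}\end{pmatrix}\begin{pmatrix}\Gamma_{li}&\Gamma_{lj}\end{pmatrix},$$
of rank at most one, so $J\not\succ0$.

**Step 3: sufficiency.** Apply Theorem A with $n=1$ to each non-empty $S_l$. For one channel the left side of (7) is $x_l$ for every $m$, so (7) reduces to $x_l>\sum_{i\in S_l}\beta_i$. The row it provides has no zero entry, because $J_{ii}>0$ forces $\Gamma_{li}\neq0$ by (3). Put these rows into one $\Gamma$; by Step 1 the blocks assemble to $J\succ0$. $\square$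

## The value as a convex program

Let the $b_i$ be distinct and non-zero. Let $p=\#\{l:h_l\ne0\}$. If $p=0$, then $x\equiv0$ and the instance is infeasible by Lemma 1; so let $p\ge1$. A channel with $h_l=0$ has $x_l=0$ whatever $\pi_l$ is. Setting $\pi_l=0$ there changes neither $S$ nor feasibility, and feasibility of $\Pi$ depends only on $x$ by Theorem A, so these channels may be dropped. Relabel so that $h_1^2\ge\dots\ge h_p^2>0$, and put $c_l=h_l^{-2}$, which is nondecreasing in $l$. As $\pi_l=c_l(e^{x_l}-1)$, the cost in terms of $x$ is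
$$\Phi(x)=\sum_{l\le p}c_l(e^{x_l}-1),$$
and the relevant region is
$$Q=\Big\{x\in\mathbb R^p_{\ge0}:\ \sum_{l\le\min(m,p)}x_l\ge F(m),\ m=1,\dots,k\Big\}.$$
$Q$ is a non-empty polyhedron (it contains $(T,0,\dots,0)$). $\Phi$ is continuous, strictly convex, and coercive on $\mathbb R^p_{\ge0}$, i.e. it tends to $\infty$ as $|x|\to\infty$ there. So it has a unique minimizer $x^*$ on $Q$.

**Definition (assignment vector).** $x\in\mathbb R^p$ is an assignment vector if $x_l=\sum_{f(i)=l}\beta_i$ $(l=1,\dots,p)$ for some $f:\{1,\dots,k\}\to\{1,\dots,p\}$.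

For the counterexample, $\beta_1=\beta_2=\log4$ and $c=(\frac14,1)$. The assignment vectors are $(\log4,\log4)$, $(\log16,0)$, $(0,\log16)$, and $Q=\{x\ge0:x_1\ge\log4,\ x_1+x_2\ge\log16\}$.

**Theorem B.** (i) The infimum of the problem is $\min_Q\Phi=\Phi(x^*)$. (ii) The infimum over $\Gamma$ with exactly one non-zero entry per column is the minimum of $\Phi$ over assignment vectors. (iii) The conclusion of the conjecture holds for $(B,H)$ **iff** $x^*$ is an assignment vector.

**Step 1: lower bound in (i).** Let $\Pi$ be feasible with vector $x\in\mathbb R^p$, and let $x^\downarrow$ be its decreasing rearrangement. By Lemma 1, $x^\downarrow\in Q$. By the rearrangement inequality, $\sum c_ly_l$ with $c$ nondecreasing is smallest among all permutations of $y$ when $y$ is nonincreasing. Apply this to $y_l=e^{x_l}-1$: $\Phi(x^\downarrow)\le\Phi(x)\le\operatorname{Tr}\Pi$. So $\operatorname{Tr}\Pi\ge\min_Q\Phi$.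

**Step 2: upper bound in (i).** For $\varepsilon>0$ consider $(1+\varepsilon)x^*$. The sum of its $\min(m,p)$ largest entries is at least the sum of its first $\min(m,p)$ entries, hence $\ge(1+\varepsilon)F(m)>F(m)$. So (7) holds, the vector is feasible by Theorem A, and its cost tends to $\Phi(x^*)$ as $\varepsilon\to0$.

**Step 3: (ii).** By Proposition 3, a map $f$ with $f(i)=l$, $h_l=0$ is impossible, since $x_l=0$. All $f$ into $\{1,\dots,p\}$ are admissible because the $b_i$ are distinct. For such $f$ the possible $x$ are those with $x_l>x^f_l:=\sum_{i\in S_l}\beta_i$ when $S_l\ne\emptyset$, and $x_l\ge0=x^f_l$ otherwise. So the infimum of the cost is $\Phi(x^f)$. Take the minimum over the finitely many $f$.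

**Step 4: (iii).** First, every assignment vector $x$ has $x^\downarrow\in Q$: the set $f(\{1,\dots,m\})$ has at most $\min(m,p)$ elements, and the entries of $x$ on it sum to at least $F(m)$, so the sum of the $\min(m,p)$ largest entries is $\ge F(m)$.

If $x^*$ is an assignment vector, the restricted infimum is at most $\Phi(x^*)$ by (ii). It is at least the infimum, which is $\Phi(x^*)$ by (i). So the two agree. Conversely, if they agree, some assignment vector $x$ has $\Phi(x)=\Phi(x^*)$. Then $x^\downarrow\in Q$ and $\Phi(x^\downarrow)\le\Phi(x)=\min_Q\Phi$, so $x^\downarrow=x^*$ by uniqueness. A permutation of an assignment vector is an assignment vector (compose $f$ with the permutation), so $x^*$ is one. $\square$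

## Two indices: a complete classification

**Theorem C (complete classification for $k=2$).** Let the instance be feasible with $k=2$, $|b_1|\le|b_2|$, and let $h_1^2\ge h_2^2$ be the two largest $h_l^2$. The conclusion of the conjecture **fails** iff $b_1\ne b_2$, $h_2\ne0$ (with $n\ge2$), and
$$\frac{b_2^2}{b_1^2}<\frac{h_1^2}{h_2^2}<\frac1{b_1^2b_2^2}. \tag{8}$$
In that case the infimum equals $\dfrac2{|h_1h_2b_1b_2|}-\dfrac1{h_1^2}-\dfrac1{h_2^2}$. Given $b_1\ne b_2$, the interval (8) is never empty. The ratio (restricted infimum)/(infimum) is unbounded.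

**Step 1: the cases where nothing happens.** By Lemma 1, feasibility gives $b_1,b_2\ne0$. If $b_1=b_2$, then $B=bI$ and the conclusion holds, as proved above. Let $b_1\ne b_2$; then $p\ge1$ and Theorem B applies. If $p=1$, then $Q=\{x\ge T\}$ and $x^*=T$ is an assignment vector.

**Step 2: reduce $Q$ to an interval.** Let $p\ge2$. The constraints of $Q$ are $x\ge0$, $x_1\ge\beta_1$, $x_1+x_2\ge T=\beta_1+\beta_2$. At the minimizer $x_l=0$ for $l\ge3$, since these coordinates only add cost. Also $x_1+x_2=T$: otherwise $x_2$ could be decreased if $x_2>0$, while if $x_2=0$ then $x_1>T>\beta_1$ and $x_1$ could be decreased. So we minimize the strictly convex function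
$$g(t)=c_1e^t+c_2e^{T-t},\qquad t=x_1\in[\beta_1,T].$$
Its stationary point is $t_0=\frac12\left(T+\log\frac{c_2}{c_1}\right)$.

**Step 3: locate $t_0$.** Since $\frac{c_2}{c_1}=\frac{h_1^2}{h_2^2}$, condition (8) says $\beta_1-\beta_2<\log\frac{c_2}{c_1}<T$, i.e. $\beta_1<t_0<T$. If it holds, $x^*=(t_0,T-t_0,0,\dots)$. This is not an assignment vector: a subset sum of $\{\beta_1,\beta_2\}$ is $0,\beta_2,\beta_1$ or $T$, and $0<\beta_2\le\beta_1<t_0<T$. By Theorem B(iii) the conclusion fails. At $t_0$ both terms of $g$ equal $\sqrt{c_1c_2}\,e^{T/2}$, so the infimum is $2\sqrt{c_1c_2}\,e^{T/2}-c_1-c_2$, which is the stated value, since $e^{T/2}=\frac1{|b_1b_2|}$. If (8) fails, then either $t_0\le\beta_1$ and $x^*=(\beta_1,\beta_2,0,\dots)$, or $t_0\ge T$ and $x^*=(T,0,\dots)$. Both are assignment vectors, and the conclusion holds.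

**Step 4: the interval and the ratio.** The interval (8) is non-empty since $b_2^4<1$. For the ratio let $n=2$, $u>1$, $b_1=u^{-1/2}=-b_2$, $c_1=1$, $c_2=u$. Then (8) reads $1<u<u^2$, which is true, and $\beta_1=\beta_2=\log u$. The assignment costs are $(u-1)+u(u-1)=u^2-1$ (one index on each channel), $u^2-1$ (both on channel 1) and $u(u^2-1)$ (both on channel 2). The minimum is $u^2-1$, while the infimum is $2u^{3/2}-1-u$. The ratio tends to $\infty$ as $u\to\infty$. $\square$

For the counterexample above, (8) reads $1<4<16$, and $t_0=\frac12(\log16+\log4)=\log8$, so $x^*=(\log8,\log2)$. The infimum is $4-\frac14-1=\frac{11}4$. The assignment costs are $\frac34+3=\frac{15}4$, $\frac{15}4$ and $15$, so the restricted infimum is exactly $\frac{15}4$.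

## Which $B$ are good for every $H$

**Theorem D.**

1. If $n=1$, or $B=bI$ (in particular if $k=1$), the conclusion of the conjecture holds for every $H$ for which the instance is feasible.
2. If $k,n\ge2$ and the $b_i$ are non-zero and distinct, it fails for a non-empty open set of $H$.
3. If $n\ge k\ge2$, all $b_i\ne0$ and $B$ is not a multiple of $I$ (repetitions allowed), it fails for some $H$.
4. Let $H=hI$, $h\ne0$, with the $b_i$ distinct and non-zero. If $n\ge k$, it holds. If $n=2$, $k=3$, $|b_1|\le|b_2|\le|b_3|$, it fails iff $b_1^2>b_2^2b_3^2$.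

By parts 1 and 3, for $n\ge k$ and invertible $B$ the conjecture is true for all admissible $H$ **iff** $B=bI$. (For $k=1$ every $B$ is of this form.)

**Part 1** was proved in the section on one channel and equal $b_i$.

**Part 2: prescribe the minimizer and choose $H$ to fit it.** We want $x^*=(\theta,T-\theta,0,\dots,0)$ with $\theta$ not a subset sum. Since $k\ge2$, $\beta_1<T$, so we may choose $\theta\in(\max(\beta_1,T/2),T)$ that is not the sum of a subset of $\{\beta_i\}$. Choose $c_l>0$ with
$$c_1e^\theta=c_2e^{T-\theta}=:\mu,\qquad c_l>\mu\quad(l\ge3).$$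
As $\theta>T-\theta>0$, we have $c_1<c_2<\mu<c_l$ for $l\ge3$; relabel the latter in nondecreasing order. All $h_l\ne0$, so $p=n$. The vector $x=(\theta,T-\theta,0,\dots,0)$ is in $Q$: $\theta\ge\beta_1=F(1)$, and for $m\ge2$ the sum is $T\ge F(m)$.

Let $\xi\in Q$. The constraint $m=k$ gives $\sum_l\xi_l\ge T$. By convexity, $e^{\xi_l}-e^{x_l}\ge e^{x_l}(\xi_l-x_l)$, so
$$\Phi(\xi)-\Phi(x)\ge\sum_{l\le2}\mu(\xi_l-x_l)+\sum_{l\ge3}c_l\xi_l\ge\mu\Big(\sum_l\xi_l-T\Big)\ge0.$$
Hence $x^*=x$, which is not an assignment vector because its first entry is not a subset sum. Theorem B(iii) applies.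

For openness, note that $\theta=\frac12\left(T+\log\frac{c_2}{c_1}\right)$ and $\mu=\sqrt{c_1c_2}\,e^{T/2}$ are continuous functions of $(c_1,c_2)$, and that conversely any $c_1,c_2>0$ satisfy $c_1e^\theta=c_2e^{T-\theta}=\mu$ with these $\theta,\mu$. The conditions are that $\theta$ lies in an open interval minus a finite set and that $c_l>\mu$ for $l\ge3$. So these $c=(h_l^{-2})_l$ form a non-empty open set. The corresponding $H$ form its preimage under the continuous map $(h_l)\mapsto(h_l^{-2})$ on non-zero $h_l$, which is again non-empty and open.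

**Part 3: the same plan with only two distinct values available.** Theorem A is not available for all indices at once, but it can be used on two of them. Drop the order of the $\beta$'s and relabel so that $b_1\ne b_2$ and $\beta_1\ge\beta_2$. Choose $\delta\in(0,\beta_2)$ such that $\beta_1+\delta$ is not the sum of a subset of $\{\beta_i\}$. Put
$$x_1=\beta_1+\delta,\quad x_2=\beta_2-\delta,\quad x_l=\beta_l\ (3\le l\le k),\qquad h_l=e^{x_l/2}\ (l\le k),\quad h_l=0\ (l>k).$$
Then $\sum_{l\le k}x_l=T$ and $h_l^{-2}=e^{-x_l}$ for $l\le k$.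

*A convexity bound.* For $\xi\in\mathbb R^k_{\ge0}$ with $\sum\xi_l\ge T$, the inequality $e^z\ge1+z$ gives
$$\sum_{l\le k}e^{-x_l}(e^{\xi_l}-1)=\sum_{l\le k}\left(e^{\xi_l-x_l}-e^{-x_l}\right)\ge\sum_{l\le k}\left(1+\xi_l-x_l-e^{-x_l}\right)\ge V_*:=k-\sum_{l\le k}e^{-x_l},$$
with equality throughout only if $\xi=x$.

*The infimum is $\ge V_*$.* Let $\Pi$ be feasible, and let $\xi_l=\log(1+h_l^2\pi_l)$ for $l\le k$. Channels $l>k$ supply $0$, so Lemma 1 with $m=k$ gives $\sum_{l\le k}\xi_l>T$. Then $\operatorname{Tr}\Pi\ge\sum_{l\le k}e^{-x_l}(e^{\xi_l}-1)\ge V_*$.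

*The infimum is $\le V_*$.* For $\varepsilon>0$ the supplies $(1+\varepsilon)x$, with $\pi_l=0$ for $l>k$, are feasible. Use Theorem A for the indices $1,2$ on channels $1,2$: $b_1\ne b_2$, the largest supply is at least $(1+\varepsilon)x_1>\beta_1$, and $(1+\varepsilon)(x_1+x_2)>\beta_1+\beta_2$. For $3\le l\le k$ use index $l$ on channel $l$, where $(1+\varepsilon)\beta_l>\beta_l$. The resulting $\Gamma$ is block diagonal (with zero rows for $l>k$), so by (3) $J$ is block diagonal with positive definite blocks. The cost tends to $V_*$ as $\varepsilon\to0$.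

*The restricted infimum is $>V_*$.* By Proposition 3, it is the minimum over admissible $f$ of the cost at $x^f=(\sum_{i\in S_l}\beta_i)_{l\le k}$. Here $f$ is admissible if it maps into $\{1,\dots,k\}$ (channels with $h_l=0$ cannot be used) and the $b_i$ are distinct on each $S_l$. There are finitely many such $f$, and at least one, namely $f(i)=i$. Each $x^f$ has $\sum_lx^f_l=T$, so its cost is $\ge V_*$, with equality only if $x^f=x$. That is impossible because $x_1=\beta_1+\delta$ is not a subset sum. So the restricted infimum exceeds $V_*$, and the conclusion fails.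

**Part 4: equal gains.** Now $p=n$ and all $c_l=c$.

*Case $n\ge k$.* Let $x=(\beta_1,\dots,\beta_k,0,\dots,0)\in Q$. For $\xi\in Q$ put $\Delta_m=\sum_{l\le m}(\xi_l-\beta_l)$, which is $\ge0$ for $m\le k$. By convexity, and since the coordinates $l>k$ contribute $c(e^{\xi_l}-1)\ge0$,
$$\Phi(\xi)-\Phi(x)\ge c\sum_{l\le k}e^{\beta_l}(\xi_l-\beta_l)=c\Big[\sum_{m<k}\left(e^{\beta_m}-e^{\beta_{m+1}}\right)\Delta_m+e^{\beta_k}\Delta_k\Big]\ge0.$$
The middle equality is Abel summation; the last inequality holds because $e^{\beta_l}$ is nonincreasing in $l$ and positive. So $x^*=x$, the assignment vector of $f(i)=i$, and the conclusion holds by Theorem B(iii).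

*Case $n=2$, $k=3$.* The constraints are $x\ge0$, $x_1\ge\beta_1$, $x_1+x_2\ge T$; the one for $m=2$ is implied, as $T\ge F(2)$. As in Step 2 of Theorem C, the minimizer has $x_1+x_2=T$, and we minimize $e^t+e^{T-t}$ over $[\beta_1,T]$, with stationary point $T/2<T$.

If $\beta_1\ge T/2$, then $x^*=(\beta_1,T-\beta_1)$, which is the assignment vector with index $1$ on channel $1$ and indices $2,3$ on channel $2$. The conclusion holds.

If $\beta_1<T/2$, then $x^*=(T/2,T/2)$. This is an assignment vector only if a subset of the three $\beta$'s sums to $T/2$; its complement then also sums to $T/2>0$. One of the two is a single $\beta_i=T/2$, which is impossible since $\beta_i\le\beta_1<T/2$. The conclusion fails.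

Finally, $\beta_1<T/2$ iff $\beta_1<\beta_2+\beta_3$ iff $b_1^2>b_2^2b_3^2$. $\blacksquare$

Theorems A and B assume distinct $b_i$. For repeated $b_i$ these notes prove the necessary conditions of Lemma 1, Proposition 3, and parts 1 and 3 of Theorem D; no full classification is claimed when some $b_i$ coincide.
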